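\title{Direct factors of unit groups of finite rings: the case of $2$-groups}

\begin{abstract}
A finite group is realizable if it is isomorphic to the unit group of a finite ring. Swartz and Werner asked whether every nonabelian $2$-group $G$ that is not realizable admits a $2$-group $H$ such that $G\times H$ is realizable. We show that the answer is no: if $G$ is dihedral, semidihedral or generalized quaternion of order $2^n\ge 16$, then $G\times H$ is not realizable for any finite group $H$. The obstruction is a sharp bound on the order of a commutator $[s,r]$ that commutes with $r$, in terms of the number of conjugates of $r$. In the other direction, a suitable $H$ exists whenever $G$ has nilpotency class at most $2$. Together these results decide the existence of $H$ for all $2$-groups with an abelian subgroup of index $2$ and for all $2$-groups of order at most $16$.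
\end{abstract}

\section{Introduction}\label{sec:intro}

All groups in this paper are finite, and a $2$-group is a group whose order is a power of $2$. Rings are associative, and they have an identity element unless they are called nilpotent. The unit group of a ring $R$ is written $R^\times$. A group $G$ is \emph{realizable} if $G\cong R^\times$ for some finite ring $R$, and \emph{realizable in characteristic $n$} if $R$ can be chosen of characteristic $n$.

Every $2$-group $G$ is a subgroup of a realizable $2$-group. Indeed, $G$ embeds in some $GL_n(\mathbb F_2)$ by permutation matrices, hence in a Sylow $2$-subgroup of $GL_n(\mathbb F_2)$; the upper unitriangular matrices form such a subgroup, and they are the units of the ring of upper triangular matrices over $\mathbb F_2$. Being the whole unit group is a real restriction. The following known facts show this, and in each of them the failure is repaired by a direct factor.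
\begin{itemize}
\item If an abelian $2$-group $G$ is not realizable, there is a $2$-group $H$ such that $G\times H$ is realizable.
\item For $n\ge3$ the cyclic group $C_{2^n}$ is not realizable in characteristic $2^m$ for any $m\ge1$, while $C_{2^n}\times C_2\cong(\mathbb Z/2^{n+2})^\times$ is realizable.
\item The modular group $M_{16}=\langle a,b: a^8=b^2=1,\ bab^{-1}=a^5\rangle$ is not realizable, while $M_{16}\times C_2$ is realizable in characteristic $2$.
\end{itemize}
These facts suggest that a group may fail to be realizable only because it is too small, and that a free choice of a second factor always leaves enough room. Swartz and Werner \cite{SW} posed the problem as follows.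

\medskip
\noindent\textbf{Question.} \emph{Let $G$ be a nonabelian $2$-group that is not realizable. Does there exist a $2$-group $H$ such that $G\times H$ is realizable?}
\medskip

The answer is no. Call a $2$-group $G$ \emph{stably realizable} if $G\times H$ is realizable for some finite group $H$, that is, if $G$ is a direct factor of the unit group of a finite ring. Proposition~\ref{prop:reduction} shows that $H$ can then be chosen to be an abelian $2$-group, so it makes no difference whether $H$ ranges over finite groups or over $2$-groups.

The counterexamples belong to the standard families of groups of order $2^n$ generated by an element $r$ of order $2^{n-1}$ and an element $s\notin\langle r\rangle$ with $srs^{-1}=r^\varepsilon$: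
\begin{equation}\label{eq:families}
\begin{array}{lllll}
\text{dihedral} & D_{2^n} & (n\ge3) & s^2=1, & \varepsilon=-1,\\
\text{generalized quaternion} & Q_{2^n} & (n\ge3) & s^2=r^{2^{n-2}}, & \varepsilon=-1,\\
\text{semidihedral} & SD_{2^n} & (n\ge4) & s^2=1, & \varepsilon=-1+2^{n-2},\\
\text{modular} & M_{2^n} & (n\ge4) & s^2=1, & \varepsilon=1+2^{n-2}.
\end{array}
\end{equation}

\begin{theorem}\label{thm:negative}
Let $n\ge4$ and let $G$ be one of $D_{2^n}$, $SD_{2^n}$, $Q_{2^n}$. Then $G\times H$ is not realizable for any finite group $H$. In particular $G$ itself is not realizable, and the Question has a negative answer.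
\end{theorem}

To rule out all $H$ at once, we need a property of $G$ that a second factor cannot change. The number of conjugates of an element $r\in G$ and the order of a commutator $[s,r]=srs^{-1}r^{-1}$ are the same in $G$ and in $G\times H$, and in a stably realizable group the first bounds the second.

\begin{theorem}\label{thm:bound}
Let $G$ be a stably realizable $2$-group and let $r,s\in G$. Suppose that $r$ has exactly $2^k$ conjugates in $G$ and that $c=[s,r]$ commutes with $r$. Then $c^{2^k}=1$. For each $k\ge1$ there are such $G$, $r$, $s$ for which $c$ has order exactly $2^k$.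
\end{theorem}

Recall that the lower central series of $G$ is $\gamma_1=G$, $\gamma_{i+1}=[G,\gamma_i]$, and that the \emph{class} (nilpotency class) of $G$ is the least $d$ with $\gamma_{d+1}=1$; class at most $2$ means $G'\le Z(G)$. In a group of class at most $2$ the conclusion of Theorem~\ref{thm:bound} holds automatically: there $g\mapsto[g,r]$ is a homomorphism whose kernel is the centralizer of $r$, so its image is a group of order $2^k$. Thus Theorem~\ref{thm:bound} excludes no group of class at most $2$, and in fact no obstruction of any kind exists in this range. In the next statement $1+N$ denotes the adjoint group of a nilpotent ring $N$, defined in Section~\ref{sec:adjoint}.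

\begin{theorem}\label{thm:classtwo}
Every $2$-group $G$ of class at most $2$ is isomorphic to $1+N$ for a finite nilpotent ring $N$ with $N^3=0$. Consequently $G\times(\mathbb Z/2^m)^\times$ is realizable in characteristic $2^m$ for every $m\ge1$ with $2^mN=0$.
\end{theorem}

For groups with an abelian subgroup of index $2$ the obstruction and the construction meet.

\begin{theorem}\label{thm:index2}
Let $G$ be a $2$-group with an abelian subgroup of index $2$. Then $G$ is stably realizable if and only if $G$ has class at most $2$.
\end{theorem}

A group of order $2^n$ with $n\ge 3$ has \emph{maximal class} if its class is $n-1$.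

\begin{corollary}\label{cor:list}
\begin{enumerate}
\item A $2$-group of maximal class, that is, $D_{2^n}$ or $Q_{2^n}$ with $n\ge3$ or $SD_{2^n}$ with $n\ge4$, is stably realizable if and only if it has order $8$.
\item Among the nonabelian $2$-groups with a cyclic subgroup of index $2$, exactly $D_8$, $Q_8$ and $M_{2^n}$ $(n\ge4)$ are stably realizable.
\item Among the $2$-groups of order at most $16$, exactly $D_{16}$, $SD_{16}$ and $Q_{16}$ are not stably realizable. These three groups are the counterexamples of least order to the Question.
\item Every $2$-group of class at most $2$ is stably realizable, and for every $d\ge3$ the group $D_{2^{d+1}}$ has class $d$ and is not stably realizable. So the bound on the class in Theorem~\ref{thm:classtwo} is best possible.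
\end{enumerate}
\end{corollary}

Sections~\ref{sec:adjoint} and~\ref{sec:commutators} introduce adjoint groups and prove the commutator bound for them, first for $D_{16}$ by hand. Section~\ref{sec:reduction} reduces stable realizability to adjoint groups and deduces Theorems~\ref{thm:negative} and~\ref{thm:bound}. The remaining results are proved in Sections~\ref{sec:classtwo} and~\ref{sec:index2}.

\section{Adjoint groups of nilpotent rings}\label{sec:adjoint}

A \emph{nilpotent ring} is an associative ring $N$, without identity, such that $N^a=0$ for some $a$, meaning that every product of $a$ elements of $N$ is zero. To have an identity at hand we compute in the ring $\mathbb Z\oplus N$, with multiplication $(i+x)(j+y)=ij+(iy+jx+xy)$ for $i,j\in\mathbb Z$ and $x,y\in N$; it contains $N$ as an ideal. The set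
\[
1+N=\{1+x: x\in N\},\qquad (1+x)(1+y)=1+(x+y+xy),
\]
is a group of units of $\mathbb Z\oplus N$, since $1+x$ has the inverse $1-x+x^2-\cdots$, a finite sum. This is the \emph{adjoint group} of $N$, and its order is $|N|$. The multiplication rule involves only the operations of $N$. Hence, if $N$ is a nilpotent ideal of a ring $S$, the subgroup $1+N$ of $S^\times$ is isomorphic to the adjoint group of $N$; and the adjoint group of a direct product $N_1\times N_2$ is $(1+N_1)\times(1+N_2)$.

\begin{example}\label{ex:basic}
(a) Let $E$ be an abelian group, written additively and given the zero multiplication. Then $(1+x)(1+y)=1+(x+y)$, so $1+E\cong E$.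

(b) Let $T_n(\Lambda)$ be the ring of strictly upper triangular $n\times n$ matrices over a finite commutative ring $\Lambda$. Then $T_n(\Lambda)^n=0$, and $1+T_n(\Lambda)$ is the group of upper unitriangular matrices. We write $E_{ij}$ for the matrix units, so that $E_{ij}E_{jl}=E_{il}$ and $E_{ij}E_{hl}=0$ for $j\ne h$.
\end{example}

An adjoint group of $2$-power order is a direct factor of a unit group: adjoin to $N$ a finite ring of scalars in place of $\mathbb Z$.

\begin{lemma}\label{lem:unitize}
Let $N$ be a finite nilpotent ring with $2^mN=0$, where $m\ge1$. Then $R=\mathbb Z/2^m\oplus N$, with the multiplication above, is a finite ring of characteristic $2^m$, and $R^\times\cong(\mathbb Z/2^m)^\times\times(1+N)$.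
\end{lemma}

\begin{proof}
The multiplication is well defined because $2^mN=0$, and the identity has additive order $2^m$. If $i+x$ is a unit of $R$, its image $i$ in $R/N=\mathbb Z/2^m$ is a unit. Conversely, if $i$ is a unit of $\mathbb Z/2^m$, then $i+x=i(1+i^{-1}x)$ is a product of two units. So $R^\times=(\mathbb Z/2^m)^\times\cdot(1+N)$. The first factor is central and meets the second trivially, so the product is direct.
\end{proof}

The group $(\mathbb Z/2^m)^\times$ is abelian of order $2^{m-1}$. With Example~\ref{ex:basic}(a), the lemma gives the first fact listed in the introduction: an abelian group $G$ of exponent dividing $2^m$ makes $G\times(\mathbb Z/2^m)^\times$ realizable.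

\section{Commutators in an adjoint group}\label{sec:commutators}

In an adjoint group the elements $x\in N$ and the group elements $1+x$ correspond bijectively, and $1+x$ commutes with $r$ exactly when $x$ does. So the number of conjugates of $r$, a multiplicative quantity, is also the order of an additive group, on which the ring acts.

\begin{lemma}\label{lem:dictionary}
Let $N$ be a finite nilpotent ring and $r\in1+N$. Put
\[
C=\{x\in N: xr=rx\},\qquad M=\{xr-rx: x\in N\}.
\]
\begin{enumerate}
\item $C$ is a subring of $N$, the centralizer of $r$ in $1+N$ is $1+C$, and $M$ is an additive subgroup of $N$ whose order is the number of conjugates of $r$ in $1+N$.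
\item If $u\in\mathbb Z\oplus C$, then $uM\subseteq M$.
\item If $s\in1+N$ and $c=[s,r]$, then $(c-1)rs=sr-rs\in M$.
\end{enumerate}
\end{lemma}

\begin{proof}
(1) Sums and products of elements commuting with $r$ commute with $r$, and $(1+x)r=r(1+x)$ is equivalent to $xr=rx$. The additive map $N\to N$, $x\mapsto xr-rx$, has kernel $C$ and image $M$. Hence $|M|=|N|/|C|=|1+N:1+C|$, which is the number of conjugates of $r$.

(2) The element $u$ commutes with $r$, so $u(xr-rx)=(ux)r-r(ux)$, and $ux\in N$ for $x\in N$.

(3) From $c=srs^{-1}r^{-1}$ we get $crs=sr$, so $(c-1)rs=sr-rs$. This equals $(s-1)r-r(s-1)$, and $s-1\in N$.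
\end{proof}

\begin{example}[$D_{16}$ is not an adjoint group]\label{ex:D16}
Suppose $D_{16}=1+N$, with $r$ of order $8$ and $srs^{-1}=r^{-1}$. The conjugates of $r$ are $r$ and $r^{-1}$, so $|M|=2$. The element
\[
t=sr-rs=(r^{-1}-r)s=r^{-1}(1-r^2)s
\]
lies in $M$. Left multiplication by the unit $r^2\in1+C$ is injective, maps $M$ into $M$ and fixes $0$, so it fixes both elements of $M$; thus $(r^2-1)t=0$. Also $2t=0$, since $|M|=2$. Adding the two relations gives $(r^2+1)t=0$, that is,
\[
r^{-1}(1+r^2)(1-r^2)s=r^{-1}(1-r^4)s=0 .
\]
As $r$ and $s$ are units, $r^4=1$, a contradiction. The argument uses only that $r$ has two conjugates and that $s$ inverts $r$, so it applies without change to $D_{16}\times H$ for any $H$. For $D_8$ the conclusion $r^4=1$ is true, and $D_8$ is an adjoint group by Example~\ref{ex:sharp}.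
\end{example}

In the example, $M$ is annihilated by $2$ and by $C$, and $1+r^2=2+(r^2-1)$ is a sum of elements of these two kinds. When $|M|=2^k$ with $k>1$, neither $2$ nor $C$ need annihilate $M$. Both act nilpotently, however, so each application of an element of $2\mathbb Z\oplus C$ moves one step down a chain of subgroups of $M$, and such a chain has at most $k$ steps. On the other side, $c^{2^k}-1$ is $c-1$ times a product of exactly $k$ elements of $2\mathbb Z\oplus C$.

\begin{proposition}\label{prop:adjointbound}
Let $N$ be a finite nilpotent ring of $2$-power order and let $r,s\in1+N$. Suppose that $r$ has exactly $2^k$ conjugates in $1+N$ and that $c=[s,r]$ commutes with $r$. Then $c^{2^k}=1$.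
\end{proposition}

\begin{proof}
Take $C$ and $M$ as in Lemma~\ref{lem:dictionary}, so $|M|=2^k$, and let $Q=2\mathbb Z\oplus C\subseteq\mathbb Z\oplus N$. For $j\ge0$ let $M_j$ be the additive group generated by all products $q_1\cdots q_j\,y$ with $q_i\in Q$ and $y\in M$. Then $M_0=M$, the group $M_{j+1}$ is generated by the products $qy$ with $q\in Q$ and $y\in M_j$, and $M_{j+1}\subseteq M_j$ because $QM\subseteq M$ by Lemma~\ref{lem:dictionary}(2).

\emph{The chain reaches $0$.} Choose $a,b$ with $N^a=0$ and $2^bN=0$; this $b$ exists because $|N|$ is a power of $2$. Let $\ell=a+b$, write $q_i=2e_i+x_i$ with $e_i\in\mathbb Z$ and $x_i\in C$, and expand $q_1\cdots q_\ell\,y$. Each term is an integer multiple of $2^h$ times a product of $\ell-h$ of the $x_i$ times $y$, for some $h$. It vanishes if $h\ge b$, and if $h<b$ it contains more than $a$ factors from $N$ and vanishes again. So $M_\ell=0$.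

\emph{The chain has at most $k$ steps.} If $M_{j+1}=M_j$, then $M_{j'}=M_j$ for all $j'\ge j$, because each term determines the next; hence $M_j=0$. So $M_j\neq0$ implies $|M_{j+1}|\le|M_j|/2$, and from $|M_0|=2^k$ we get $M_k=0$.

\emph{The commutator.} Since $c$ commutes with $r$, all powers of $c$ lie in $1+C$. Therefore $1+c^{2^i}=2+(c^{2^i}-1)\in Q$ for every $i\ge0$. Repeated use of $z^2-1=(1+z)(z-1)$ gives
\[
c^{2^k}-1=(1+c^{2^{k-1}})\cdots(1+c^2)(1+c)\,(c-1),
\]
with $k$ factors from $Q$ in front of $c-1$. Multiply on the right by $rs$. By Lemma~\ref{lem:dictionary}(3), $(c-1)rs\in M$, so $(c^{2^k}-1)rs\in M_k=0$. As $rs$ is a unit of $\mathbb Z\oplus N$, we conclude that $c^{2^k}=1$.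
\end{proof}

\begin{example}[the bound is attained]\label{ex:sharp}
Let $k\ge1$, $N=T_3(\mathbb Z/2^k)$, $r=1+E_{12}$ and $s=1+E_{23}$. For $x=\alpha E_{12}+\beta E_{23}+\gamma E_{13}$ we have $xE_{12}=0$ and $E_{12}x=\beta E_{13}$, so $xr-rx=-\beta E_{13}$. Hence $|M|=2^k$, and $r$ has $2^k$ conjugates. Taking $x=E_{23}$ gives $(c-1)rs=-E_{13}$. Since $E_{13}N=NE_{13}=0$, it follows that $c=1-E_{13}$, that $c$ is central, and that $c^j=1-jE_{13}$. So $c$ has order exactly $2^k$. For $k=1$ the group $1+N$ has order $8$ and is generated by the noncommuting involutions $r$ and $s$, so it is $D_8$.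
\end{example}

\begin{remark}\label{rem:hyp}
The hypothesis that $c$ commutes with $r$ is used once, to place the factors $1+c^{2^i}$ in $Q$, where they act on $M$. The bound is a statement about adjoint groups and fails for unit groups in general. In $M_2(\mathbb F_2)^\times\cong S_3$ an element $r$ of order $3$ has two conjugates, and for an involution $s$ the commutator $[s,r]=r^{-2}$ has order $3$. What breaks down is the count in Lemma~\ref{lem:dictionary}(1): the centralizer of $r$ in $M_2(\mathbb F_2)$ is the field $\mathbb F_2[r]$ of order $4$, so the matrices $xr-rx$ form a group of order $4$.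
\end{remark}

\section{From unit groups to adjoint groups}\label{sec:reduction}

By Remark~\ref{rem:hyp}, we cannot work in an arbitrary finite ring $R$ with $R^\times=G\times H$, since $H$ may account for matrix rings in the semisimple quotient of $R$. We remove $H$, up to its center, by passing to the subring that centralizes it; what remains has a nilpotent unit group. We use the following standard facts.
\begin{itemize}
\item[(R1)] A finite ring $S$ is a direct product $\prod_pS_p$ of rings $S_p$ of $p$-power order, and $S^\times=\prod_pS_p^\times$. The zero ring, with trivial unit group, is allowed as a factor.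
\item[(R2)] The Jacobson radical $J$ of a finite ring $S$ is a nilpotent ideal, and $S/J$ is a product of matrix rings $M_n(\mathbb F_q)$ over finite fields. If $|S|$ is a power of $p$, then so is each $q$.
\item[(R3)] If $J$ is a nilpotent ideal of $S$, the map $S^\times\to(S/J)^\times$ is surjective with kernel $1+J$. (If $uv\equiv vu\equiv1$ modulo $J$, then $uv$ and $vu$ lie in $1+J$ and are units, so $u$ is a unit.)
\item[(G1)] A finite group is nilpotent if and only if it has exactly one Sylow $p$-subgroup for every prime $p$. Subgroups, quotients and direct products of nilpotent groups are nilpotent, and so are groups of prime power order and abelian groups.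
\end{itemize}

\begin{proposition}\label{prop:reduction}
For a $2$-group $G$ the following are equivalent.
\begin{enumerate}
\item[(a)] $G\times H$ is realizable for some finite group $H$.
\item[(b)] $G\times H$ is realizable for some abelian $2$-group $H$.
\item[(c)] $G\times A\cong1+N$ for some abelian $2$-group $A$ and some finite nilpotent ring $N$ of $2$-power order.
\end{enumerate}
\end{proposition}

\begin{proof}
Condition (b) is a special case of (a). If (c) holds, choose $m\ge1$ with $2^mN=0$; by Lemma~\ref{lem:unitize}, $G\times A\times(\mathbb Z/2^m)^\times$ is realizable, which gives (b). It remains to derive (c) from (a).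

\emph{Step 1: a subring with nilpotent unit group.} Let $R$ be a finite ring with $R^\times=G\times H$, an internal direct product, and let $S$ be the set of elements of $R$ that commute with every element of $H$. Then $S$ is a subring containing $1$. If a unit of $R$ commutes with $H$, so does its inverse; hence $S^\times=S\cap R^\times$ is the centralizer of $H$ in $G\times H$, namely $G\times Z(H)$. Here we use that $G$ is a direct factor: it centralizes $H$, so it survives in $S^\times$. Write $Z(H)=A\times B$ with $A$ a $2$-group and $|B|$ odd. Then $S^\times=(G\times A)\times B$ is nilpotent, and its unique Sylow $2$-subgroup is $G\times A$.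

\emph{Step 2: no matrix rings.} Write $S=\prod_pS_p$ as in (R1), and let $J_p$ be the radical of $S_p$. By (R3) the group $(S_p/J_p)^\times$ is a quotient of $S_p^\times$, so it is nilpotent. Suppose $S_p/J_p$ had a factor $M_n(\mathbb F_q)$ with $n\ge2$. Then $(S_p/J_p)^\times$ would contain $GL_n(\mathbb F_q)$, and this contains a copy of $GL_2(\mathbb F_p)$ as block matrices $\operatorname{diag}(g,I_{n-2})$. The order of $GL_2(\mathbb F_p)$ is $p(p-1)^2(p+1)$, so the upper and the lower unitriangular matrices are two distinct Sylow $p$-subgroups, and $GL_2(\mathbb F_p)$ is not nilpotent. This contradicts (G1). So $S_p/J_p$ is a product of finite fields of characteristic $p$, and $(S_p/J_p)^\times$ is abelian of order prime to $p$.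

\emph{Step 3: the Sylow $2$-subgroup.} Let $P_p$ be the Sylow $2$-subgroup of $S_p^\times$, so that $G\times A=\prod_pP_p$. For $p=2$ the subgroup $1+J_2$ is a $2$-group of odd index $|(S_2/J_2)^\times|$ in $S_2^\times$, so $P_2=1+J_2$. For odd $p$ the subgroup $1+J_p$ has odd order, so $P_p\cap(1+J_p)=1$ and $P_p$ embeds in the abelian group $(S_p/J_p)^\times$. Thus $G\times A\cong(1+J_2)\times E$, where $E=\prod_{p\ \mathrm{odd}}P_p$ is an abelian $2$-group. Give $E$ the zero multiplication as in Example~\ref{ex:basic}(a) and put $N=J_2\times E$. Then $N$ is a nilpotent ring of $2$-power order, and $1+N\cong(1+J_2)\times E\cong G\times A$.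
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:bound}]
By Proposition~\ref{prop:reduction}, $G\times A\cong1+N$ with $N$ nilpotent of $2$-power order. In $G\times A$ the conjugates of $(r,1)$ are the elements $(r',1)$ with $r'$ conjugate to $r$ in $G$, so there are $2^k$ of them, and $[(s,1),(r,1)]=(c,1)$ commutes with $(r,1)$. Proposition~\ref{prop:adjointbound} gives $c^{2^k}=1$. For the last statement take the group $1+T_3(\mathbb Z/2^k)$ of Example~\ref{ex:sharp}, which satisfies (c) with $A=1$.
\end{proof}

For $k=1$ the commuting hypothesis holds by itself, and this is the case that we apply.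

\begin{corollary}\label{cor:two}
Let $G$ be a stably realizable $2$-group, and let $r\in G$ have exactly two conjugates. Then $[s,r]^2=1$ for every $s\in G$.
\end{corollary}

\begin{proof}
The centralizer $C_G(r)$ has index $2$, so it is normal, and $C_G(srs^{-1})=sC_G(r)s^{-1}=C_G(r)$ contains $r$. Thus $srs^{-1}$ commutes with $r$, and so does $[s,r]=(srs^{-1})r^{-1}$. Apply Theorem~\ref{thm:bound} with $k=1$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:negative}]
Take $r$, $s$, $\varepsilon$ as in \eqref{eq:families}. Then $\varepsilon-1$ equals $-2$ or $2(2^{n-3}-1)$, and since $n\ge4$ it is twice an odd number in both cases. Hence $[s,r]=r^{\varepsilon-1}$ has order $2^{n-2}\ge4$. Elements of $\langle r\rangle$ centralize $r$, and elements of the coset $s\langle r\rangle$ conjugate $r$ to $r^\varepsilon\ne r$, so $r$ has exactly two conjugates. By Corollary~\ref{cor:two}, $G$ is not stably realizable. The case $H=1$ shows that $G$ is not realizable.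
\end{proof}

\section{Groups of class two}\label{sec:classtwo}

We now build a ring from a group $G$ of class at most $2$. The construction is in the spirit of Ault and Watters \cite{AW}; we give a full proof. To see what is needed, suppose $G=1+N$ with $N^3=0$. The identity $(c-1)rs=sr-rs$ gives $[1+x,1+y]=1+(xy-yx)$, so the ring product is a bilinear map whose antisymmetrization is the commutator map. Once the product is known, the sum is forced by $1+(x+y)=(1+x)(1+y)(1+xy)^{-1}$. So we need a bilinear map $B$ into the center with $B(a,b)B(b,a)^{-1}=[a,b]$. Half of the commutator map would do, but in a $2$-group we cannot divide by $2$. Instead we order a basis of $G/Z(G)$ and keep the upper triangular part of the commutator map.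

\begin{proof}[Proof of Theorem~\ref{thm:classtwo}]
Write $e$ for the identity of $G$ and $Z=Z(G)$. The group $V=G/Z$ is abelian; write it additively as $V=\bigoplus_i\langle v_i\rangle$ with $v_i$ of order $n_i$.

\emph{The commutator form.} All commutators are central, so $[ab,c]=a[b,c]a^{-1}[a,c]=[a,c][b,c]$. Together with $[b,a]=[a,b]^{-1}$ this shows that $[\,\cdot\,,\cdot\,]$ is multiplicative in each variable. It is trivial when either argument is central. So it induces a bilinear map $\beta:V\times V\to Z$ with $\beta(v,v)=e$ and $\beta(w,v)=\beta(v,w)^{-1}$.

\emph{Its upper triangular part.} Put $\beta_{ij}=\beta(v_i,v_j)$, and for $u=\sum_i\lambda_iv_i$ and $w=\sum_j\mu_jv_j$ with integer coefficients define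
\[
B(u,w)=\prod_{i<j}\beta_{ij}^{\,\lambda_i\mu_j}.
\]
The coefficients $\lambda_i$ and $\mu_j$ are determined modulo $n_i$ and $n_j$, and $\beta_{ij}^{\,n_i}=\beta(n_iv_i,v_j)=e$ and $\beta_{ij}^{\,n_j}=\beta(v_i,n_jv_j)=e$. So $B$ is well defined, and it is bilinear because the exponents are. Using $\beta_{ii}=e$ and $\beta_{ji}=\beta_{ij}^{-1}$,
\[
\beta(u,w)=\prod_{i,j}\beta_{ij}^{\,\lambda_i\mu_j}=\prod_{i<j}\beta_{ij}^{\,\lambda_i\mu_j-\lambda_j\mu_i}=B(u,w)B(w,u)^{-1}.
\]
Regard $B$ as a map $G\times G\to Z$. It is multiplicative in each variable, it is trivial when either argument is central, and $[a,b]=B(a,b)B(b,a)^{-1}$.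

\emph{The ring.} On the set $G$ define
\[
a+b=ab\,B(a,b)^{-1},\qquad a*b=B(a,b).
\]
Note that $a+z=az$ for $z\in Z$, and that $B(a+b,c)=B(a,c)B(b,c)$ and $B(a,b+c)=B(a,b)B(a,c)$, because $a+b$ differs from $ab$ by a central factor. We verify the axioms.
\begin{itemize}
\item \emph{Addition is commutative.} From $ab=[a,b]ba=B(a,b)B(b,a)^{-1}ba$ we get $ab\,B(a,b)^{-1}=ba\,B(b,a)^{-1}$.
\item \emph{Addition is associative.} We have $(a+b)+c=ab\,B(a,b)^{-1}c\,B(a+b,c)^{-1}$ and $a+(b+c)=a\,bc\,B(b,c)^{-1}B(a,b+c)^{-1}$. Both equal $abc\,B(a,b)^{-1}B(a,c)^{-1}B(b,c)^{-1}$.
\item \emph{Zero and negatives.} The zero is $e$, since $a+e=a$. For $a'=a^{-1}B(a,a)^{-1}$ we have $B(a,a')=B(a,a^{-1})=B(a,a)^{-1}$, so $a+a'=B(a,a)^{-1}B(a,a)=e$.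
\item \emph{Distributivity.} The sum of two central elements is their product in $G$, so $(a+b)*c=B(a,c)B(b,c)=a*c+b*c$ and $a*(b+c)=B(a,b)B(a,c)=a*b+a*c$.
\item \emph{Triple products.} Since $a*b$ and $b*c$ are central, $(a*b)*c=e=a*(b*c)$.
\end{itemize}
So $N=(G,+,*)$ is an associative ring with $N^3=0$. Finally, $a*b$ is central, so
\[
a+b+a*b=ab\,B(a,b)^{-1}B(a,b)=ab .
\]
This says that the bijection $a\mapsto1+a$ from $G$ to $1+N$ is a group isomorphism. The last assertion of the theorem is Lemma~\ref{lem:unitize}.
\end{proof}

That $G$ is a $2$-group is needed only at the end: $|N|=|G|$ is a power of $2$, so some $m\geq 1$ satisfies $2^mN=0$, and $G$ is stably realizable.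

\begin{example}
Let $G=M_{16}=\langle a,b\rangle$ as in the introduction. Then $Z=\langle a^2\rangle$ is cyclic of order $4$, and $V\cong C_2\times C_2$ has the basis given by the images of $a$ and $b$. For every $g\in G$ the element $g+g=g^2B(g,g)^{-1}$ is central, and addition on $Z$ is the group multiplication, so $8N=0$. Also $B(a,a)=e$, so $a+a=a^2$ and $a$ has additive order $8$. The least admissible $m$ is $3$, and the construction realizes $M_{16}\times(\mathbb Z/8)^\times\cong M_{16}\times C_2\times C_2$ in characteristic $8$. Since $M_{16}\times C_2$ is already realizable, the factor $H$ produced by Theorem~\ref{thm:classtwo} need not be the smallest possible.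
\end{example}

\section{Groups with an abelian subgroup of index two}\label{sec:index2}

If $K$ is abelian of index $2$ in $G$ and $s\notin K$, then $s$ inverts every commutator $[s,x]$ with $x\in K$. Corollary~\ref{cor:two} makes these commutators equal to their inverses, and then they are central.

\begin{proof}[Proof of Theorem~\ref{thm:index2}]
If $G$ has class at most $2$, it is stably realizable by Theorem~\ref{thm:classtwo}. Conversely, let $G$ be stably realizable, let $K$ be an abelian subgroup of index $2$, and fix $s\in G\setminus K$. Let $x\in K$ and $c=[s,x]$. Since $K$ is normal, $c=(sxs^{-1})x^{-1}\in K$.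

First, $c^2=1$. If $x\in Z(G)$, then $c=1$. Otherwise $C_G(x)$ is a proper subgroup containing $K$, so $C_G(x)=K$, the element $x$ has exactly two conjugates, and Corollary~\ref{cor:two} applies.

Next, $c$ is central. We have $sxs^{-1}=cx$, and $s^2\in K$ commutes with $x$, so
\[
x=s^2xs^{-2}=s(cx)s^{-1}=(scs^{-1})(cx).
\]
Hence $scs^{-1}=c^{-1}=c$. So $c$ commutes with $s$ and with $K$, which together generate $G$.

Let $D$ be the subgroup generated by all $[s,x]$ with $x\in K$. It is central, hence normal. In $G/D$ the image of $s$ commutes with the image of $K$, the image of $K$ is abelian, and the two generate $G/D$. So $G/D$ is abelian and $G'\le D\le Z(G)$.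
\end{proof}

For the corollary we use two standard classification results. The nonabelian $2$-groups with a cyclic subgroup of index $2$ are the groups in \eqref{eq:families}. A group of order $2^n$ with $n\ge2$ has class at most $n-1$, and for $n\ge3$ the groups of class $n-1$ are $D_{2^n}$, $Q_{2^n}$ and, for $n\ge4$, $SD_{2^n}$.

\begin{proof}[Proof of Corollary~\ref{cor:list}]
We first compute the class of each group $G$ in \eqref{eq:families}. Every subgroup of $\langle r\rangle$ is normal in $G$. The quotient by $\langle[s,r]\rangle=\langle r^{\varepsilon-1}\rangle$ is abelian, so $\gamma_2=\langle r^{\varepsilon-1}\rangle$. For $y\in\langle r\rangle$ the commutator $[g,y]$ is $1$ if $g\in\langle r\rangle$ and $y^{\varepsilon-1}$ otherwise. By induction, $\gamma_{i+1}=\langle r^{(\varepsilon-1)^i}\rangle$ for $i\ge1$. For $D_{2^n}$, $Q_{2^n}$ and $SD_{2^n}$ the number $\varepsilon-1$ is twice an odd number, so $\gamma_{i+1}=\langle r^{2^i}\rangle$, which is trivial exactly when $i\ge n-1$; the class is $n-1$. For $M_{2^n}$ we have $\varepsilon-1=2^{n-2}$, so $\gamma_2\ne1$, and $\gamma_3=1$ because $2(n-2)\ge n-1$; the class is $2$.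

All these groups have the abelian subgroup $\langle r\rangle$ of index $2$, and those of class $2$ are $D_8$, $Q_8$ and $M_{2^n}$. Theorem~\ref{thm:index2} gives (1) and (2). For (3), a $2$-group of order at most $8$ has class at most $2$, and a group of order $16$ has class at most $2$ unless it is $D_{16}$, $SD_{16}$ or $Q_{16}$; apply Theorems~\ref{thm:classtwo} and~\ref{thm:negative}. Statement (4) follows from the same two theorems, since $D_{2^{d+1}}$ has class $d$ and order at least $16$ when $d\ge3$.
\end{proof}

\begin{remark}
Class at least $3$ is not an obstruction by itself, so Theorem~\ref{thm:index2} needs the abelian subgroup of index $2$. Let $N=T_4(\mathbb F_2)$; the group $1+N$ is realizable by Lemma~\ref{lem:unitize} with $m=1$. For $s=1+x$ with $x\in N$ and $r=1+y$ with $y\in N^i$, the identity $[s,r]-1=(xy-yx)(rs)^{-1}$ shows that $[s,r]\in1+N^{i+1}$. Hence $\gamma_i\subseteq1+N^i$, and the class is at most $3$ because $N^4=0$. The same identity gives $[1+E_{12},1+E_{23}]=1+E_{13}$ and $[1+E_{13},1+E_{34}]=1+E_{14}\ne1$, so the class is exactly $3$. By Proposition~\ref{prop:reduction}, a complete classification of the stably realizable $2$-groups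 amounts to deciding which $2$-groups become adjoint groups of finite nilpotent rings after multiplication by an abelian $2$-group. We do not settle this in general.
\end{remark}

\begin{thebibliography}{9}

\bibitem{AW}
Ault and Watters, \emph{Circle groups of nilpotent rings}, Amer. Math. Monthly \textbf{80} (1973).

\bibitem{SW}
Eric Swartz and Nicholas J. Werner, \emph{Fuchs' problem for 2-groups}, arXiv:1904.07901 (2019).

\end{thebibliography}
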